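\title{Picard groups of quivers over the sphere spectrum, the integers and a field}

\begin{abstract}
For a finite acyclic quiver $Q$ and an $\mathbb{E}_\infty$-ring $R$, let $\mathsf{Pic}_R(Q)$ be the group of $R$-linear autoequivalences of the $\infty$-category of representations of $Q$ in $R$-modules. We prove that for a finite tree $Q$ and any field $k$ the base change homomorphisms $\mathsf{Pic}_{\mathbb{S}}(Q)\to\mathsf{Pic}_{\mathbb{Z}}(Q)\to\mathsf{Pic}_k(Q)$ are isomorphisms. We determine the connective rings $R$ for which $\mathsf{Pic}_R(Q)\to\mathsf{Pic}_k(Q)$ is an isomorphism. For an arbitrary finite acyclic quiver we show that the first map is always an isomorphism, and that the second is one if and only if $Q$ is a forest, or $k\cong\mathbb{F}_3$ and no arrow of $Q$ is parallel to a different path. The proofs compare the images of the indecomposable projectives over all residue fields of $\pi_0R$, and lift exceptional sequences from $k$ to the sphere spectrum.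
\end{abstract}

\section{Introduction}

Let $Q$ be a finite acyclic quiver, regarded as the free category that it generates, and let $R$ be an $\mathbb{E}_\infty$-ring. The representations of $Q$ in $R$-modules form the stable $\infty$-category $\mathsf{Mod}_R^Q=\mathsf{Fun}(Q,\mathsf{Mod}_R)$. For a vertex $q$ let $P_q=q_!R$ be the left Kan extension of $R$ along the inclusion of $q$. The path algebra is the $R$-algebra $RQ=\mathsf{End}(\bigoplus_qP_q)$, and $\mathsf{Mod}_{RQ}\simeq\mathsf{Mod}_R^Q$. The \emph{Picard group} $\mathsf{Pic}_R(Q)$ is the group of equivalence classes of invertible $RQ$-$RQ$-bimodules in $\mathsf{Mod}_R$ under $\otimes_{RQ}$. Equivalently, and this is the description we use, it is the group of equivalence classes of $R$-linear colimit-preserving autoequivalences of $\mathsf{Mod}_R^Q$. For a morphism $R\to T$ of $\mathbb{E}_\infty$-rings one has $T\otimes_RRQ\simeq TQ$, so base change of bimodules is a group homomorphism $\mathsf{Pic}_R(Q)\to\mathsf{Pic}_T(Q)$.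

We identify a commutative ring $A$ with its Eilenberg--MacLane spectrum, so that $\mathsf{Mod}_A$ is the derived $\infty$-category $\mathsf{D}(A)$, and we write $\mathbb{S}$ for the sphere spectrum, whose modules are spectra. For a field $k$ the maps $\mathbb{S}\to\mathbb{Z}\to k$ give homomorphisms
\begin{equation}\label{eq:chain}
\mathsf{Pic}_{\mathbb{S}}(Q)\longrightarrow\mathsf{Pic}_{\mathbb{Z}}(Q)\longrightarrow\mathsf{Pic}_k(Q).
\end{equation}
The group on the right consists of the symmetries of the derived category of the path algebra $kQ$. An element of the group on the left is a universal symmetry: since $\mathbb{S}$ is the initial $\mathbb{E}_\infty$-ring, it induces an autoequivalence of $\mathsf{Mod}_R^Q$ for every $R$ at once. So \eqref{eq:chain} measures whether a symmetry over $k$ comes from a universal one, and in how many ways.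

Call $Q$ a \emph{tree} if its underlying unoriented graph is a tree, and a \emph{forest} if each of its connected components is a tree. We take from \cite{Sanchez} the following known result and the question that it suggests.

\begin{theorem}[known]\label{thm:known}
Let $Q$ be a finite tree and $R\to k$ a morphism from an $\mathbb{E}_\infty$-ring to a field. Then $\mathsf{Pic}_R(Q)\to\mathsf{Pic}_k(Q)$ is a split epimorphism.
\end{theorem}

\noindent\emph{Question.} If $Q$ is a finite tree, are both maps in \eqref{eq:chain} isomorphisms?

\medskip

For the quiver with one vertex, $\mathsf{Pic}_R(Q)$ is the group of invertible $R$-modules, and all three groups are infinite cyclic, generated by the suspension (Example~\ref{ex:point}). This suggests a positive answer. On the other hand, base change forgets much about individual representations. The representations $\Sigma\mathbb{S}\xrightarrow{\eta}\mathbb{S}$ and $\Sigma\mathbb{S}\xrightarrow{0}\mathbb{S}$ of the quiver $\bullet\to\bullet$ are not equivalent, because the Hopf map $\eta\in\pi_1\mathbb{S}$ is nonzero, but they become equivalent over $\mathbb{Z}$,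 because $\pi_1\mathbb{Z}=0$. Likewise $\mathbb{Z}\xrightarrow{2}\mathbb{Z}$ and $\mathbb{Z}\xrightarrow{1}\mathbb{Z}$ become equivalent over $\mathbb{Q}$. One has to show that such representations never occur as images of the $P_q$ under an autoequivalence.

\begin{theorem}\label{thm:A}
Let $Q$ be a finite tree and $k$ a field. Then both maps in \eqref{eq:chain} are isomorphisms.
\end{theorem}

In particular $\mathsf{Pic}_k(Q)$ does not depend on the field $k$, up to isomorphism. The proof uses only two properties of $\pi_0\mathbb{S}=\mathbb{Z}$, and these turn out to be necessary. Call a connective $\mathbb{E}_\infty$-ring $R$ \emph{admissible} if $\operatorname{Spec}\pi_0R$ is nonempty and connected and every finitely generated projective $\pi_0R$-module of constant rank $1$ is free. The rings $\mathbb{S}$, $\mathbb{Z}$ and $k$ are admissible.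

\begin{theorem}\label{thm:B}
Let $Q$ be a finite tree and $R\to k$ a morphism from a connective $\mathbb{E}_\infty$-ring to a field. Then $\mathsf{Pic}_R(Q)\to\mathsf{Pic}_k(Q)$ is an isomorphism if and only if $R$ is admissible.
\end{theorem}

Two paths are \emph{parallel} if they have the same source and the same target.

\begin{theorem}\label{thm:C}
Let $Q$ be a finite acyclic quiver and $k$ a field.
\begin{enumerate}
\item The map $\mathsf{Pic}_{\mathbb{S}}(Q)\to\mathsf{Pic}_{\mathbb{Z}}(Q)$ is an isomorphism.
\item The map $\mathsf{Pic}_{\mathbb{Z}}(Q)\to\mathsf{Pic}_k(Q)$ is an isomorphism if and only if either $Q$ is a forest, or $k\cong\mathbb{F}_3$ and no arrow of $Q$ is parallel to a different path. In particular it is an isomorphism for all fields $k$ if and only if $Q$ is a forest.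
\end{enumerate}
\end{theorem}

An autoequivalence $F$ is determined by the objects $F(P_q)$ and by one map between them for each arrow, and we treat objects and maps separately. Let $\mathsf{Pic}^0_R(Q)\subset\mathsf{Pic}_R(Q)$ be the subgroup of those $F$ with $F(P_q)\simeq P_q$ for all $q$. There are three steps.
\begin{itemize}
\item \emph{Rigidity} (Proposition~\ref{prop:rigid}). For admissible $R$, an element of $\mathsf{Pic}_R(Q)$ that fixes the $P_q$ over $k$ fixes them over $R$.
\item \emph{Maps} (Proposition~\ref{prop:out}). For connective $R$, the group $\mathsf{Pic}^0_R(Q)$ is a group of outer automorphisms of the $\pi_0R$-linear path category. It depends only on $\pi_0R$, and it is trivial for forests.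
\item \emph{Lifting} (Proposition~\ref{prop:lift}). For every $F\in\mathsf{Pic}_k(Q)$ there is an element of $\mathsf{Pic}_{\mathbb{S}}(Q)$ with the same effect on the $P_q$ over $k$.
\end{itemize}
The first two steps and Theorem~\ref{thm:known} give Theorems~\ref{thm:A} and~\ref{thm:B} in Section~\ref{sec:trees}. The third step rests on the transitivity of the braid group action on exceptional sequences \cite{CB,Ringel} and does not use Theorem~\ref{thm:known}; with it we prove Theorem~\ref{thm:C} in Section~\ref{sec:C}. Section~\ref{sec:A2} carries out all three steps by hand for the quiver with one arrow.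

\section{Representations and functors defined on them}\label{sec:setup}

Throughout, $Q$ is a finite acyclic quiver with vertex set $Q_0$ and arrow set $Q_1$, and $Q(s,t)$ is the set of paths from $s$ to $t$. Acyclicity is used in the form that the sets $Q(s,t)$ are finite and $Q(q,q)=\{\mathrm{id}\}$.

In an $R$-linear stable $\infty$-category we write $\mathsf{map}(X,Y)\in\mathsf{Mod}_R$ for the mapping spectrum and $[X,Y]=\pi_0\mathsf{map}(X,Y)$. An $R$-linear functor induces $R$-linear maps of mapping spectra. A full subcategory is \emph{thick} if it is closed under shifts, cofibers and retracts. Objects \emph{generate} if the smallest full subcategory that contains them and is closed under shifts and colimits is everything; if they are compact, the thick subcategory they generate consists of all compact objects. The compact $R$-modules are called \emph{perfect}. For perfect $M$ with dual $M^\vee=\mathsf{map}(M,R)$ one has $M^{\vee\vee}\simeq M$ and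
\begin{equation}\label{eq:perf}
\mathsf{map}(X,M\otimes_RY)\simeq M\otimes_R\mathsf{map}(X,Y),\qquad\mathsf{map}(M\otimes_RX,Y)\simeq M^\vee\otimes_R\mathsf{map}(X,Y),
\end{equation}
since this holds for $M=R$ and the class of $M$ for which it holds is thick.

In $\mathsf{Mod}_R^Q$ we have $P_q(v)=R^{\oplus Q(q,v)}$ and $\mathsf{map}(P_q,X)\simeq X(q)$. Hence the $P_q$ are compact generators, and compact representations take perfect values. A path $w$ from $s$ to $t$ gives a map $w^*\colon P_t\to P_s$, and
\[
\mathsf{map}(P_t,P_s)\simeq R^{\oplus Q(s,t)}\quad\text{with basis the maps } w^*,\ w\in Q(s,t).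
\]
In particular $\mathsf{map}(P_q,P_q)=R$. For a morphism $R\to T$ we write $X_T=T\otimes_RX$ for the pointwise base change, so that $(P_q)_T$ is the object $P_q$ over $T$, and $F_T$ for the image of $F\in\mathsf{Pic}_R(Q)$ in $\mathsf{Pic}_T(Q)$. If $F$ is given by the bimodule $M$, then $F_T$ is given by $T\otimes_RM$, so $F_T(X_T)\simeq F(X)_T$ naturally in $X$.

The first lemma is the reason why quivers without relations are tractable over the sphere: a functor out of $\mathsf{Mod}_R^Q$ can be specified, and compared with another, in the homotopy category, without higher coherence data.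

\begin{lemma}\label{lem:free}
Let $\mathcal{D}$ be a presentable stable $R$-linear $\infty$-category. Consider families $(E,f)$ consisting of an object $E_q\in\mathcal{D}$ for each vertex $q$ and a class $f_a\in[E_t,E_s]$ for each arrow $a\colon s\to t$.
\begin{enumerate}
\item Every family is of the form $E_q=F(P_q)$, $f_a=F(a^*)$ for a colimit-preserving $R$-linear functor $F\colon\mathsf{Mod}_R^Q\to\mathcal{D}$.
\item Two such functors are equivalent if and only if their families $(E,f)$, $(E',f')$ are related by equivalences $u_q\colon E_q\to E'_q$ with $u_sf_a=f'_au_t$ in $[E_t,E'_s]$ for all arrows $a\colon s\to t$.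
\end{enumerate}
\end{lemma}

\begin{proof}
We have $\mathsf{Mod}_R^Q\simeq\mathsf{PSh}(Q^{\mathrm{op}})\otimes\mathsf{Mod}_R$, which is the free presentable $R$-linear $\infty$-category on $Q^{\mathrm{op}}$ by \cite[5.1.5.6]{HTT} and \cite[\S4.8.1]{HA}. So colimit-preserving $R$-linear functors $F$ correspond to functors $Q^{\mathrm{op}}\to\mathcal{D}$, via $q\mapsto F(P_q)$. Let $\Gamma$ be the one-dimensional simplicial set with the vertices and the reversed arrows of $Q$ as nondegenerate simplices. Its rigidification $\mathfrak{C}[\Gamma]$ is the free category $Q^{\mathrm{op}}$, with discrete mapping spaces. Therefore the inclusion of $\Gamma$ into the nerve of $Q^{\mathrm{op}}$ is a categorical equivalence, and $\mathsf{Fun}(Q^{\mathrm{op}},\mathcal{D})\simeq\mathsf{Fun}(\Gamma,\mathcal{D})$ by \cite[2.2.5.1]{HTT}. A map $\Gamma\to\mathcal{D}$ is a choice of objects and of one morphism for each arrow. A natural equivalence $\Gamma\times\Delta^1\to\mathcal{D}$ is a choice of equivalences $u_q$ and of one square for each arrow, and the square exists exactly when $u_sf_a$ and $f'_au_t$ are homotopic.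
\end{proof}

Given a family $(E,f)$ and a path $w=a_r\cdots a_1$ from $s$ to $t$, put $f_w=f_{a_1}\cdots f_{a_r}\in[E_t,E_s]$, and $f_{\mathrm{id}}=\mathrm{id}$. Then $F(w^*)=f_w$.

\begin{lemma}\label{lem:crit}
Let $F\colon\mathsf{Mod}_R^Q\to\mathsf{Mod}_R^Q$ be given by the family $(E,f)$. Suppose that the $E_q$ are compact generators, and that for all $s,t$ the $R$-module $\mathsf{map}(E_t,E_s)$ is finite free and the $f_w$ with $w\in Q(s,t)$ form a basis of $[E_t,E_s]$ over $\pi_0R$. Then $F$ is an equivalence.
\end{lemma}

\begin{proof}
A map of finite free $R$-modules is a matrix over $\pi_0R$, so it is an equivalence if it is bijective on $\pi_0$. Thus $\mathsf{map}(X,Y)\to\mathsf{map}(FX,FY)$ is an equivalence for $X=P_t$, $Y=P_s$. For $X=P_t$ both sides preserve colimits in $Y$, as $P_t$ and $E_t$ are compact, so it is an equivalence for all $Y$. For fixed $Y$ both sides turn colimits in $X$ into limits, so $F$ is fully faithful. Its essential image is then closed under shifts and colimits and contains the generators $E_q$.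
\end{proof}

\begin{lemma}\label{lem:bc}
Let $X,Y\in\mathsf{Mod}_R^Q$ with $X$ compact, and let $R\to T$ be a morphism. Then $\mathsf{map}(X,Y)_T\simeq\mathsf{map}(X_T,Y_T)$. If $Y$ is also compact, $\mathsf{map}(X,Y)$ is perfect.
\end{lemma}

\begin{proof}
Both statements hold for $X=P_q$, where $\mathsf{map}(P_q,Y)=Y(q)$, and the class of $X$ for which they hold is thick.
\end{proof}

\subsection*{Representations over a field}
Let $\ell$ be a field. Then $\mathsf{Mod}_\ell^Q$ is the derived $\infty$-category of the abelian category of representations of $Q$ in vector spaces, which we call \emph{modules}. For modules $Y,Y'$ one has $\pi_{-i}\mathsf{map}(Y,Y')=\operatorname{Ext}^i(Y,Y')$, and the $P_q$ are projective modules. We recall the standard facts on this hereditary category.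
\begin{itemize}
\item[(H1)] Every module $Y$ has the projective resolution
\[0\to\bigoplus_{a\colon s\to t}Y(s)\otimes P_t\to\bigoplus_vY(v)\otimes P_v\to Y\to0.\]
Hence $\operatorname{Ext}^i=0$ for $i\ge2$, and a submodule $Y'$ of a projective module $P$ is projective, since $\operatorname{Ext}^1(Y',-)\cong\operatorname{Ext}^2(P/Y',-)=0$.
\item[(H2)] By (H1), for finite-dimensional $Y,Y'$ the Euler form $\langle Y,Y'\rangle=\dim\operatorname{Hom}(Y,Y')-\dim\operatorname{Ext}^1(Y,Y')$ equals
\[\sum_v\dim Y(v)\dim Y'(v)-\sum_{a\colon s\to t}\dim Y(s)\dim Y'(t),\]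
so it depends only on the dimension vectors. For the simple modules at vertices $s\ne t$ there are no homomorphisms, so $\dim\operatorname{Ext}^1$ from the simple at $s$ to the simple at $t$ is the number of arrows $s\to t$.
\item[(H3)] Since $\operatorname{Ext}^2=0$, every $E\in\mathsf{Mod}_\ell^Q$ is equivalent to $\bigoplus_i\Sigma^iH_i(E)$. If $E$ is compact and $[E,E]=\ell$, then $E$ has no nontrivial summand, so $E\simeq\Sigma^jY$ with $Y$ an indecomposable finite-dimensional module.
\end{itemize}

\section{Perfect modules and their fibers}\label{sec:perf}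

Let $R$ be connective and $A=\pi_0R$. For a prime $\mathfrak{p}\subset A$ with residue field $\kappa(\mathfrak{p})$ there are morphisms $R\to A\to\kappa(\mathfrak{p})$, and we call $C_{\kappa(\mathfrak{p})}$ the \emph{fiber} of an $R$-module $C$ at $\mathfrak{p}$. A morphism $R\to k$ to a field factors through the truncation $A$, hence through $\kappa(\mathfrak{p}_0)$ for $\mathfrak{p}_0=\ker(A\to k)$; so $C_k$ is a field extension of one fiber. We need to pass from information on all fibers to information on $C$. This is done in two steps, from $A$ to $R$ and from the fibers to $A$. Connectivity of $R$ is used in the first step.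

\begin{lemma}\label{lem:nak}
Let $C$ be a bounded below $R$-module.
\begin{enumerate}
\item If $\pi_iC=0$ for $i<n$, then $\pi_iC\to\pi_i(C_A)$ is bijective for $i\le n$. In particular $C_A=0$ implies $C=0$.
\item Let $N_0$ be a finitely generated projective $A$-module. There is a retract $N$ of some $R^m$ with $\pi_0N\cong N_0$ and $N_A\simeq N_0$, and one may take $N=R^d$ if $N_0\cong A^d$. If $C_A\simeq N_0$, then $C\simeq N$.
\end{enumerate}
\end{lemma}

We call $N$ the \emph{lift} of $N_0$.

\begin{proof}
(1) The fiber $I$ of $R\to A$ has $\pi_iI=0$ for $i\le0$, so $\pi_i(I\otimes_RC)=0$ for $i\le n$. The long exact sequence of $I\otimes_RC\to C\to C_A$ gives the claim. If $C\neq0$, apply it to the lowest nonzero homotopy group.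

(2) Write $N_0$ as the image of an idempotent $e\in M_m(A)=[R^m,R^m]$. Let $N$ and $N'$ be the colimits of the sequences $R^m\to R^m\to\cdots$ with transition maps $e$ and $1-e$. Then $\pi_*N=e\,\pi_*(R)^m$ and $\pi_*N'=(1-e)\pi_*(R)^m$, so $R^m\simeq N\oplus N'$. The module $N_A$ is a retract of $A^m$, hence discrete, and equal to $\pi_0N=N_0$ by (1). Now let $C_A\simeq N_0$. By (1) applied to the lowest nonzero homotopy group of $C$, if there is one, $C$ is connective, and then $\pi_0C\cong N_0$. The map $[N,C]\to\operatorname{Hom}_A(\pi_0N,\pi_0C)$ is bijective, because this holds for $R^m$ and passes to summands. Choose $g\colon N\to C$ bijective on $\pi_0$. By (1), $g_A$ is a map of discrete modules that is bijective on $\pi_0$. So the cofiber of $g$ vanishes over $A$, and it vanishes by (1).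
\end{proof}

\begin{lemma}\label{lem:fib}
Suppose that $\operatorname{Spec}A$ is nonempty and connected, and let $C$ be a perfect $R$-module.
\begin{enumerate}
\item The Euler characteristic $\chi(C)=\sum_i(-1)^i\dim\pi_i(C_{\kappa(\mathfrak{p})})$ does not depend on $\mathfrak{p}$.
\item If all fibers of $C$ vanish, then $C=0$.
\item Suppose that each fiber of $C$ has at most one nonzero homotopy group. Then $C\simeq\Sigma^nN$, where $N$ is the lift of a finitely generated projective $A$-module of constant rank $d$, and every fiber is $\Sigma^n\kappa(\mathfrak{p})^d$. If $d=1$ and $R$ is admissible, then $C\simeq\Sigma^nR$. If $R=\mathbb{S}$, then $C\simeq\Sigma^n\mathbb{S}^d$.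
\end{enumerate}
\end{lemma}

\begin{proof}
The perfect $A$-module $D=C_A$ is represented by a bounded complex of finitely generated projective $A$-modules $D_i$, and it has the same fibers as $C$.

(1) The Euler characteristic at $\mathfrak{p}$ is $\sum_i(-1)^i\operatorname{rk}_{\mathfrak{p}}D_i$, and ranks of finitely generated projective modules are locally constant on $\operatorname{Spec}A$.

For (2) and (3), localize at $\mathfrak{p}$. The terms of $D_{\mathfrak{p}}$ are free over the local ring $A_{\mathfrak{p}}$. Whenever a differential has a unit entry, a contractible summand $A_{\mathfrak{p}}\xrightarrow{\sim}A_{\mathfrak{p}}$ splits off. After finitely many steps all entries lie in the maximal ideal, and then the rank of the $i$-th term is $\dim\pi_i(C_{\kappa(\mathfrak{p})})$.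

(2) All $D_{\mathfrak{p}}$ vanish, so $D=0$, and $C=0$ by Lemma~\ref{lem:nak}(1).

(3) For each $\mathfrak{p}$ we get $D_{\mathfrak{p}}\simeq\Sigma^nA_{\mathfrak{p}}^d$, with $n$ and $d$ depending on $\mathfrak{p}$ for now. Such an equivalence is a basis of $(\pi_nD)_{\mathfrak{p}}$. After clearing denominators, the basis lies in the image of $\pi_nD$, which gives a map $\Sigma^nA^d\to D$ whose cofiber $K$ is perfect with $K_{\mathfrak{p}}=0$. By compactness $[K,K]_{\mathfrak{p}}=[K_{\mathfrak{p}},K_{\mathfrak{p}}]=0$, so $h\cdot\mathrm{id}_K=0$ for some $h\notin\mathfrak{p}$, and $D[h^{-1}]\simeq\Sigma^nA[h^{-1}]^d$. Thus $d$ is locally constant, hence constant. If $d=0$, then $C=0$ by (2). If $d>0$, then $n$ is determined by the fiber and locally constant, hence constant. So $D\simeq\Sigma^nN_0$ with $N_0$ discrete and free of rank $d$ on a Zariski open cover, that is, finitely generated projective of rank $d$. Lemma~\ref{lem:nak}(2) applied to $\Sigma^{-n}C$ gives $C\simeq\Sigma^nN$. In the last two cases $N_0$ is free.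
\end{proof}

By part (1), a compact $X\in\mathsf{Mod}_R^Q$ has a vector $\chi(X)=(\chi(X(v)))_v\in\mathbb{Z}^{Q_0}$, which can be computed in any fiber, and over $k$ for any morphism $R\to k$.

\begin{example}\label{ex:point}
Let $Q$ be a single vertex and $R$ admissible. An invertible $R$-module $M$ is perfect, being the image of $R$ under the equivalence $M\otimes_R-$. Its fibers are invertible complexes of vector spaces, so their homology has total dimension $1$ by the K\"unneth formula. By Lemma~\ref{lem:fib}(3), $M\simeq\Sigma^nR$. Hence $\mathsf{Pic}_R(Q)\cong\mathbb{Z}$, generated by $\Sigma$, compatibly with base change between admissible rings.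
\end{example}

\section{The quiver with one arrow}\label{sec:A2}

Let $Q$ be the quiver $a\colon2\to1$. A representation is a map $X(2)\to X(1)$. We have $P_1=(0\to R)$ and $P_2=(R\xrightarrow{1}R)$, and there is a cofiber sequence
\[P_1\xrightarrow{a^*}P_2\xrightarrow{c}U,\qquad U=(R\to0).\]
Over a field $\ell$ a linear map is a direct sum of copies of $0\to\ell$, $\ell\xrightarrow{1}\ell$ and $\ell\to0$. By (H3) the indecomposable compact objects are the shifts $\Sigma^nP_1$, $\Sigma^nP_2$, $\Sigma^nU$, with vectors $(\chi X(2),\chi X(1))$ equal to $(-1)^n$ times $(0,1)$, $(1,1)$, $(1,0)$.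

\emph{Maps.} Let $F\in\mathsf{Pic}^0_R(Q)$ and identify $F(P_q)$ with $P_q$. Then $F$ acts on $[P_1,P_2]=\pi_0R\cdot a^*$ as a linear bijection, so $F(a^*)=\lambda a^*$ with $\lambda$ a unit. Lemma~\ref{lem:free}(2) with $u_1=\lambda$, $u_2=1$ gives $F\simeq\mathrm{id}$.

\emph{Lifting.} Over any $R$, consider the family $E_1=P_2$, $E_2=U$, $f_a=c$. We have $\mathsf{map}(P_2,P_2)=R$ and $\mathsf{map}(P_2,U)=U(2)=R$, generated by $c$. Since $\mathsf{map}(P_1,U)=U(1)=0$, restriction along $c$ gives $\mathsf{map}(U,U)\simeq\mathsf{map}(P_2,U)$, so $\mathsf{map}(U,U)=R$, generated by the identity. Finally $\mathsf{map}(U,P_2)$ is the fiber of $P_2(2)\to P_2(1)$, which is zero. The objects $P_2$ and $U$ generate, as $P_1$ is the fiber of $c$. By Lemma~\ref{lem:crit} the family defines $G\in\mathsf{Pic}_R(Q)$, and its construction commutes with base change. Since $G(U)=\operatorname{cofib}(c)=\Sigma P_1$, the functor $G$ acts by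
\[P_1\mapsto P_2\mapsto U\mapsto\Sigma P_1\mapsto\Sigma P_2\mapsto\cdots.\]
Over $k$, the objects $G^m(P_1)$, $m\in\mathbb{Z}$, therefore list each indecomposable compact object once. Given $F\in\mathsf{Pic}_k(Q)$, choose $m$ with $F'=G^{-m}F$ fixing $P_1$. Then $X=F'(P_2)$ is indecomposable with $X(1)=\mathsf{map}(P_1,X)\simeq k$ and $\mathsf{map}(X,P_1)=0$. The first condition leaves $P_1$ and $P_2$, and the second excludes $P_1$. So $F'\in\mathsf{Pic}^0_k(Q)=1$. Thus $\mathsf{Pic}_k(Q)$ is infinite cyclic, and its generator $G$ is defined over $\mathbb{S}$.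

\emph{Rigidity.} Let $R$ be admissible and $F\in\mathsf{Pic}_R(Q)$ with $F_k\simeq\mathrm{id}$. Put $X=F(P_2)$. Then $\chi(X)=(1,1)$, as computed over $k$. The point is that $F$ remains an equivalence over \emph{every} residue field, so each fiber $X_{\kappa(\mathfrak{p})}=F_{\kappa(\mathfrak{p})}(P_2)$ is indecomposable. By the list, it is an even shift of $P_2$. This excludes $\mathbb{Z}\xrightarrow{2}\mathbb{Z}$, whose fiber at $2$ is $U\oplus P_1$. Now the cofiber of $X(2)\to X(1)$ has zero fibers, so it vanishes by Lemma~\ref{lem:fib}(2), and $X(2)\simeq\Sigma^nR$ by Lemma~\ref{lem:fib}(3). Hence $X\simeq\Sigma^nP_2$, and $n=0$ by comparison with $k$. For $X=F(P_1)$ we have $\chi(X)=(0,1)$, so the fibers are even shifts of $P_1$; then $X(2)=0$ and $X(1)\simeq\Sigma^nR$ by the same lemma, and again $n=0$. So $F\in\mathsf{Pic}^0_R(Q)=1$.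

Together these show $\mathsf{Pic}_R(Q)\cong\mathsf{Pic}_k(Q)\cong\mathbb{Z}$ for admissible $R$. In general there is no list of indecomposables. In the rigidity step it is replaced by an argument with the Euler form. In the lifting step the passage from $(P_1,P_2)$ to $(P_2,U)$ is generalized by mutations of exceptional sequences.

\section{Rigidity of the projectives}\label{sec:rigid}

Let $F\in\mathsf{Pic}_R(Q)$ fix $P_q$ over $k$. A priori this says something about $F(P_q)$ only at the prime $\mathfrak{p}_0$. What travels to the other primes is the vector $\chi$, and over a field this vector together with the endomorphism ring recognizes $P_q$ up to shift.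

\begin{lemma}\label{lem:field}
Let $\ell$ be a field and $E\in\mathsf{Mod}_\ell^Q$ compact with $[E,E]=\ell$ and $\chi(E)=\chi(P_q)$. Then $E\simeq\Sigma^jP_q$ for some even $j$.
\end{lemma}

\begin{proof}
By (H3), $E\simeq\Sigma^jY$ with $Y$ an indecomposable finite-dimensional module. From $(-1)^j\underline{\dim}\,Y=\underline{\dim}\,P_q$ we see that $j$ is even and $\underline{\dim}\,Y=\underline{\dim}\,P_q$. By (H2), $\langle Y,P_q\rangle=\langle P_q,P_q\rangle=\dim P_q(q)=1$, so there is a nonzero homomorphism $g\colon Y\to P_q$. Its image is projective by (H1), so $Y\to\operatorname{im}g$ splits, and it is an isomorphism because $Y$ is indecomposable. Thus $g$ is injective, and bijective since the dimensions agree.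
\end{proof}

The shift may still depend on the prime, and the equivalences over the different residue fields are unrelated. Both problems are solved by looking at the single value $X(q)$, which also provides a comparison map defined over $R$.

\begin{lemma}\label{lem:glue}
Let $R$ be admissible and $X\in\mathsf{Mod}_R^Q$ compact, such that every fiber $X_{\kappa(\mathfrak{p})}$ is a shift of $P_q$. Then $X\simeq\Sigma^nP_q$ for some $n$.
\end{lemma}

\begin{proof}
Since $Q(q,q)=\{\mathrm{id}\}$, each fiber of the perfect module $X(q)$ is a shift of $\kappa(\mathfrak{p})$. By Lemma~\ref{lem:fib}(3) there is an equivalence $\Sigma^nR\to X(q)$, and so every fiber of $X$ is $\Sigma^nP_q$ with the same $n$. Let $g\colon\Sigma^nP_q\to X$ be the adjoint map; its value at $q$ is the given equivalence. Over $\kappa(\mathfrak{p})$ the map $g$ is therefore a nonzero element of $[\Sigma^nP_q,\Sigma^nP_q]=\kappa(\mathfrak{p})$, hence an equivalence. So the values of $\operatorname{cofib}(g)$ are perfect modules with zero fibers, and they vanish by Lemma~\ref{lem:fib}(2).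
\end{proof}

\begin{proposition}\label{prop:rigid}
Let $R$ be admissible, $R\to k$ a morphism to a field and $F\in\mathsf{Pic}_R(Q)$. Then $F\in\mathsf{Pic}^0_R(Q)$ if and only if $F_k\in\mathsf{Pic}^0_k(Q)$. In particular the kernel of $\mathsf{Pic}_R(Q)\to\mathsf{Pic}_k(Q)$ lies in $\mathsf{Pic}^0_R(Q)$.
\end{proposition}

\begin{proof}
If $F(P_q)\simeq P_q$, then $F_k(P_q)\simeq F(P_q)_k\simeq P_q$. Conversely let $F_k\in\mathsf{Pic}_k^0(Q)$ and $X=F(P_q)$, which is compact. Since $X_k\simeq P_q$, every fiber of $X$ has the vector $\chi(P_q)$ by Lemma~\ref{lem:fib}(1). The fiber $X_{\kappa(\mathfrak{p})}\simeq F_{\kappa(\mathfrak{p})}(P_q)$ has endomorphism ring $\kappa(\mathfrak{p})$, because $F_{\kappa(\mathfrak{p})}$ is an equivalence. By Lemma~\ref{lem:field} it is a shift of $P_q$, so $X\simeq\Sigma^nP_q$ by Lemma~\ref{lem:glue}. Over $k$ this gives $\Sigma^nP_q\simeq P_q$, so $n=0$.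
\end{proof}

Connectedness of $\operatorname{Spec}\pi_0R$ makes $\chi$ and the shift constant, and freeness of projectives of rank $1$ gives the generator of $X(q)$. The proof of Theorem~\ref{thm:B} shows that the proposition fails without either condition.

\section{Autoequivalences that fix the projectives}\label{sec:out}

An element of $\mathsf{Pic}_R^0(Q)$ can act nontrivially only on the maps between the $P_q$. By Lemma~\ref{lem:free} this action is seen in the homotopy category, which involves only $\pi_0R$.

For a commutative ring $A$ let $AQ$ denote the $A$-linear path category, with objects $Q_0$ and with $AQ(s,t)$ free on $Q(s,t)$. Let $\operatorname{Aut}_0(AQ)$ be the group of $A$-linear automorphisms that are the identity on objects. As $Q$ is free, an $A$-linear endofunctor $\psi$ that is the identity on objects amounts to an arbitrary choice of elements $\psi(a)\in AQ(s,t)$ for the arrows $a\colon s\to t$. For $u\in(A^\times)^{Q_0}$ the \emph{conjugation} $\gamma_u$ multiplies $AQ(s,t)$ by $u_tu_s^{-1}$. Conjugations act by scalars, so they form a central subgroup; let $\operatorname{Out}_0(AQ)$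 be the quotient.

\begin{proposition}\label{prop:out}
For connective $R$ with $A=\pi_0R$ there is an isomorphism $\mathsf{Pic}^0_R(Q)\cong\operatorname{Out}_0(AQ)$, natural in $R$. In particular $\mathsf{Pic}^0_{\mathbb{S}}(Q)\to\mathsf{Pic}^0_{\mathbb{Z}}(Q)$ is an isomorphism.
\end{proposition}

\begin{proof}
The linear extension of $w\mapsto w^*$ is an isomorphism $AQ(s,t)\cong[P_t,P_s]$, $x\mapsto x^*$, with $(yx)^*=x^*y^*$. Let $F\in\mathsf{Pic}^0_R(Q)$ and choose equivalences $e_q\colon F(P_q)\to P_q$. Define $\psi_F$ by $\psi_F(x)^*=e_sF(x^*)e_t^{-1}$ for $x\in AQ(s,t)$. This is linear, bijective and compatible with composition, so $\psi_F\in\operatorname{Aut}_0(AQ)$. Any other choice has the form $u_qe_q$ with $u_q\in[P_q,P_q]^\times=A^\times$, and it changes $\psi_F$ by $\gamma_u^{-1}$. So the class of $\psi_F$ in $\operatorname{Out}_0(AQ)$ is well defined. For a composite $FF'$ the choice $e_q\circ F(e'_q)$ gives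
\[\psi_{FF'}(x)^*=e_sF\big(e'_sF'(x^*)(e'_t)^{-1}\big)e_t^{-1}=\psi_F(\psi_{F'}(x))^*,\]
so $F\mapsto[\psi_F]$ is a homomorphism. For $R\to T$ the choice $(e_q)_T$ gives $\psi_{F_T}=\pi_0T\otimes_A\psi_F$, which is naturality.

If $\psi_F$ is a conjugation, we change the $e_q$ so that $\psi_F=\mathrm{id}$. Then $e_sF(a^*)=a^*e_t$ for all arrows, and $F\simeq\mathrm{id}$ by Lemma~\ref{lem:free}(2). Given $\psi\in\operatorname{Aut}_0(AQ)$, let $F$ be the functor with family $E_q=P_q$, $f_a=\psi(a)^*$. Then $f_w=\psi(w)^*$, and these form a basis of $[P_t,P_s]$. By Lemma~\ref{lem:crit}, $F$ is an equivalence, and $\psi_F=\psi$.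
\end{proof}

\begin{example}\label{ex:kron}
For the Kronecker quiver, with two arrows $s\rightrightarrows t$, we get $\operatorname{Aut}_0(AQ)=\mathrm{GL}_2(A)$ and $\operatorname{Out}_0(AQ)=\mathrm{GL}_2(A)/A^\times$, which depends strongly on $A$.
\end{example}

When arrows cannot be mixed with other paths, an automorphism only rescales them. Let $b_1$ be the first Betti number of the underlying graph of $Q$, that is, the number of arrows outside a spanning forest. It is zero if and only if $Q$ is a forest.

\begin{lemma}\label{lem:thin}
Suppose that no arrow of $Q$ is parallel to a different path. Then $\operatorname{Out}_0(AQ)\cong(A^\times)^{b_1}$, naturally in $A$. The hypothesis holds if $Q$ is a forest, and then $\operatorname{Out}_0(AQ)=1$.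
\end{lemma}

\begin{proof}
For an arrow $a\colon s\to t$ we have $AQ(s,t)=A\cdot a$, so an automorphism sends $a$ to $\lambda_aa$ with $\lambda_a\in A^\times$. Conversely any family of units defines an automorphism. Thus $\operatorname{Out}_0(AQ)$ is the cokernel of
\[\partial\colon(A^\times)^{Q_0}\to(A^\times)^{Q_1},\qquad(\partial u)_a=u_tu_s^{-1}.\]
Fix a spanning forest with arrow set $B\subset Q_1$, and map $(A^\times)^{Q_1\setminus B}$ to the cokernel by extending families by $1$ on $B$. This is surjective: given $\lambda$, put $u=1$ at one vertex of each component and solve $u_tu_s^{-1}=\lambda_a$ successively along the arrows $a\in B$, which is possible since each such arrow reaches one new vertex; then $\lambda\cdot(\partial u)^{-1}$ is $1$ on $B$. It is injective: if $\partial u$ is $1$ on $B$, then $u$ is constant on each component of $Q$, so $\partial u=1$. Finally, a path in an acyclic quiver repeats no vertex, and in a forest two vertices are joined by at most one walk without repeated vertices. So parallel paths in a forest are equal.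
\end{proof}

For instance, for the square with arrows $s\to x\to t$ and $s\to y\to t$ we get $\operatorname{Out}_0(AQ)\cong A^\times$; the invariant is the ratio of the scalars by which the two paths from $s$ to $t$ are multiplied.

\section{Trees}\label{sec:trees}

Let $Q$ be a finite tree, $R$ admissible and $R\to k$ a morphism. The kernel of $\mathsf{Pic}_R(Q)\to\mathsf{Pic}_k(Q)$ lies in $\mathsf{Pic}^0_R(Q)$ by Proposition~\ref{prop:rigid}, and this group is trivial by Proposition~\ref{prop:out} and Lemma~\ref{lem:thin}. The map is surjective by Theorem~\ref{thm:known}. Hence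
\begin{equation}\label{eq:tree}
\mathsf{Pic}_R(Q)\xrightarrow{\ \cong\ }\mathsf{Pic}_k(Q).
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By \eqref{eq:tree} for $R=\mathbb{Z}$ and $R=\mathbb{S}$, the second map in \eqref{eq:chain} and the composite are isomorphisms. So the first map is an isomorphism too.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
One direction is \eqref{eq:tree}. Suppose that $R$ is not admissible, and let $A=\pi_0R$. An invertible $R$-module $M$ gives an element $M\otimes_R-$ of $\mathsf{Pic}_R(Q)$. Its image over $k$ is $M_k\otimes_k-$, which is trivial if $M_k\simeq k$. If $M\otimes_R-$ is trivial, then $M\simeq(M\otimes_RP_q)(q)\simeq P_q(q)=R$. So it suffices to find an invertible $M\not\simeq R$ with $M_k\simeq k$. The spectrum of $A$ is nonempty, since $A$ maps to $k$, so there are two cases.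

Let $\operatorname{Spec}A$ be disconnected. Then there is an idempotent $e\ne0,1$ in $A$, and after exchanging $e$ and $1-e$ it maps to $1\in k$. Let $R_1$, $R_2$ be the lifts of $eA$ and $(1-e)A$, so that $R\simeq R_1\oplus R_2$ by Lemma~\ref{lem:nak}(2). We have $R_1\otimes_RR_2=0$ by Lemma~\ref{lem:nak}(1), because $eA\otimes_A(1-e)A=0$. Hence $R_i\otimes_RR_i\simeq R_i\otimes_RR\simeq R_i$, and $M=R_1\oplus\Sigma R_2$ is invertible with inverse $R_1\oplus\Sigma^{-1}R_2$. Moreover $(R_1)_k=k\otimes_AeA=k$ and $(R_2)_k=0$, so $M_k\simeq k$. Finally $\pi_0M=eA$ is killed by $1-e\ne0$, so $M\not\simeq R$.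

Let $N_0$ be a finitely generated projective $A$-module of rank $1$ that is not free. Let $M$ and $M'$ be the lifts of $N_0$ and of its dual $N_0^{-1}$. Then $(M\otimes_RM')_A\simeq N_0\otimes_AN_0^{-1}\cong A$, so $M\otimes_RM'\simeq R$ by Lemma~\ref{lem:nak}(2). Also $M_k\simeq k\otimes_AN_0\cong k$, and $\pi_0M=N_0\not\cong A$.
\end{proof}

\section{Exceptional sequences}\label{sec:exc}

From now on $Q$ is any finite acyclic quiver, with $n$ vertices. To lift $F\in\mathsf{Pic}_k(Q)$ to the sphere we first need lifts of the objects $F(P_q)$. An arbitrary object over $k$ comes with no recipe for this. But the collection of the $F(P_q)$ can be reached from the collection of the $P_q$ by operations that make sense over any ring.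

An \emph{exceptional sequence} over $R$ is a tuple $(E_1,\dots,E_r)$ of compact objects of $\mathsf{Mod}_R^Q$ such that the unit $R\to\mathsf{map}(E_i,E_i)$ is an equivalence for all $i$ and $\mathsf{map}(E_j,E_i)=0$ for $j>i$. It is \emph{full} if the $E_i$ generate. Shifting entries preserves both properties. So does base change, by Lemma~\ref{lem:bc} and because the $P_q$ lie in the thick subcategory generated by a full sequence. Number the vertices $q_1,\dots,q_n$ so that arrows go from larger to smaller indices, and write $P_i=P_{q_i}$. Then $\mathsf{map}(P_j,P_i)=R^{\oplus Q(q_i,q_j)}=0$ for $j>i$, so $(P_1,\dots,P_n)$ is a full exceptional sequence.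

For compact $X,Y$ put $M=\mathsf{map}(X,Y)$, which is perfect by Lemma~\ref{lem:bc}. Define the \emph{left} and \emph{right mutations}
\[\mathsf{L}_XY=\operatorname{cofib}(M\otimes_RX\to Y),\qquad\mathsf{R}_YX=\operatorname{fib}(X\to M^\vee\otimes_RY),\]
where the first map is evaluation and the second corresponds to $\mathrm{id}_M$ under $\mathsf{map}(X,M^\vee\otimes_RY)\simeq M^\vee\otimes_RM$. Both objects are compact. By Lemma~\ref{lem:bc}, base change carries $M$, $M^\vee$ and the two maps to the corresponding ones over $T$, so mutations commute with base change. In Section~\ref{sec:A2}, $\mathsf{R}_{P_2}P_1=\Sigma^{-1}U$.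

\begin{lemma}\label{lem:mut}
Let $(E_1,\dots,E_r)$ be exceptional and $(X,Y)=(E_i,E_{i+1})$. Replacing $(X,Y)$ by $(\mathsf{L}_XY,X)$ or by $(Y,\mathsf{R}_YX)$ gives an exceptional sequence that generates the same thick subcategory.
\end{lemma}

\begin{proof}
Let $L=\mathsf{L}_XY$ with its map $c\colon Y\to L$. By \eqref{eq:perf}, applying $\mathsf{map}(X,-)$ to the evaluation gives $M\otimes_R\mathsf{map}(X,X)\simeq M\to M$, the identity. So $\mathsf{map}(X,L)=0$. Then $\mathsf{map}(M\otimes_RX,L)=0$, and $\mathsf{map}(Y,M\otimes_RX)=M\otimes_R\mathsf{map}(Y,X)=0$. Hence composition with $c$ gives equivalences $\mathsf{map}(L,L)\to\mathsf{map}(Y,L)\leftarrow\mathsf{map}(Y,Y)$, under which $\mathrm{id}_L$ and $\mathrm{id}_Y$ both go to $c$. So the unit of $\mathsf{map}(L,L)$ is an equivalence.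

Let $L'=\mathsf{R}_YX$ with its map $c'\colon L'\to X$. Applying $\mathsf{map}(-,Y)$ to $X\to M^\vee\otimes_RY$ gives $M\otimes_R\mathsf{map}(Y,Y)\simeq M\to M$, the identity. So $\mathsf{map}(L',Y)=0$. Then $\mathsf{map}(L',M^\vee\otimes_RY)=0$, and $\mathsf{map}(M^\vee\otimes_RY,X)=M\otimes_R\mathsf{map}(Y,X)=0$. Hence composition with $c'$ gives equivalences $\mathsf{map}(L',L')\to\mathsf{map}(L',X)\leftarrow\mathsf{map}(X,X)$ that match the identities.

By the defining cofiber sequences, $\{L,X\}$, $\{X,Y\}$ and $\{Y,L'\}$ generate the same thick subcategory. The vanishing conditions involving some $E_m$ with $m\neq i,i+1$ depend only on this subcategory.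
\end{proof}

Moving one entry all the way to the front produces objects that relate to the $E_i$ as simple modules relate to projective ones.

\begin{lemma}\label{lem:dual}
Let $(E_1,\dots,E_r)$ be exceptional and $S_i=\mathsf{L}_{E_1}\mathsf{L}_{E_2}\cdots\mathsf{L}_{E_{i-1}}E_i$. Then $\mathsf{map}(E_j,S_i)=0$ for $j\ne i$ and $\mathsf{map}(E_i,S_i)\simeq R$. The sequence $(S_r,\dots,S_1)$ is exceptional, and its formation commutes with base change.
\end{lemma}

\begin{proof}
Applying Lemma~\ref{lem:mut} $i-1$ times shows that
\[(S_i,E_1,\dots,E_{i-1},E_{i+1},\dots,E_r)\]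
is exceptional. This gives $\mathsf{map}(E_j,S_i)=0$ for $j\ne i$ and $R\simeq\mathsf{map}(S_i,S_i)$. The map $E_i\to S_i$ is a composite of maps whose fibers have the form $M\otimes_RE_m$ with $M$ perfect and $m<i$. So its fiber $K_i$ lies in the thick subcategory generated by $E_1,\dots,E_{i-1}$. Hence $\mathsf{map}(E_i,K_i)=0$ and $\mathsf{map}(E_i,S_i)\simeq\mathsf{map}(E_i,E_i)\simeq R$. Also $S_i$ lies in the thick subcategory generated by $E_1,\dots,E_i$, so $\mathsf{map}(S_i,S_j)=0$ for $i<j$.
\end{proof}

We call $(S_r,\dots,S_1)$ the \emph{dual sequence}.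

\subsection*{Exceptional sequences over a field}
Let $(E_1,\dots,E_r)$ be exceptional over a field $\ell$. By (H3), $E_i$ is a shift of an indecomposable finite-dimensional module $Y_i$. The conditions say that $\operatorname{End}(Y_i)=\ell$, $\operatorname{Ext}^1(Y_i,Y_i)=0$, and $\operatorname{Hom}(Y_j,Y_i)=0=\operatorname{Ext}^1(Y_j,Y_i)$ for $j>i$. So $(Y_1,\dots,Y_r)$ is an exceptional sequence of modules, the \emph{underlying} sequence. The next lemma supplies the hypothesis of Lemma~\ref{lem:fib}(3).

\begin{lemma}\label{lem:single}
Over a field, $\mathsf{map}(E_i,E_j)$ has at most one nonzero homotopy group, for all $i,j$.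
\end{lemma}

\begin{proof}
For $i\ge j$ this is part of the definition. For $i<j$ we must show that $\operatorname{Hom}(Y_i,Y_j)$ and $\operatorname{Ext}^1(Y_i,Y_j)$ are not both nonzero. Let $g\colon Y_i\to Y_j$ be nonzero. A nonzero homomorphism $Y\to Y'$ of indecomposable modules over a finite-dimensional hereditary algebra with $\operatorname{Ext}^1(Y',Y)=0$ is injective or surjective \cite[Lemma 4.1]{HR}, and this applies to $g$. If $g$ is injective, $\operatorname{Ext}^1(Y_j,Y_j)\to\operatorname{Ext}^1(Y_i,Y_j)$ is onto, because the next term $\operatorname{Ext}^2(\operatorname{coker}g,Y_j)$ vanishes. If $g$ is surjective, $\operatorname{Ext}^1(Y_i,Y_i)\to\operatorname{Ext}^1(Y_i,Y_j)$ is onto, because $\operatorname{Ext}^2(Y_i,\ker g)=0$. In both cases the source is zero.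
\end{proof}

An exceptional sequence of modules is \emph{complete} if it has length $n=|Q_0|$. We use the following theorem, due to Crawley-Boevey \cite{CB} for algebraically closed fields and to Ringel \cite{Ringel} in general.

\begin{theorem}\label{thm:trans}
Let $(Y_1,\dots,Y_n)$ be a complete exceptional sequence of modules over a field $\ell$ and $1\le i<n$. There are unique modules $Y'$, $Y''$ such that replacing $(Y_i,Y_{i+1})$ by $(Y',Y_i)$, respectively by $(Y_{i+1},Y'')$, gives a complete exceptional sequence. These replacements define the action of $\sigma_i^{\pm1}$ in an action of the braid group $B_n$ on complete exceptional sequences, and this action is transitive.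
\end{theorem}

\begin{corollary}\label{cor:trans}
Every exceptional sequence of length $n$ over $\ell$ arises, up to equivalence of its entries, from $(P_1,\dots,P_n)$ by finitely many mutations followed by shifts of the entries.
\end{corollary}

\begin{proof}
Let $(E_i)$ have length $n$ and underlying sequence $(Y_i)$. By Lemma~\ref{lem:mut} the underlying sequence of a left mutation of $(E_i)$ is a complete exceptional sequence that contains $(Z,Y_i)$ in place of $(Y_i,Y_{i+1})$, so $Z\cong Y'$ by uniqueness. For a right mutation it contains $(Y_{i+1},Z)$, so $Z\cong Y''$. Thus mutations induce the action of the $\sigma_i^{\pm1}$ on underlying sequences. By transitivity, every complete sequence of modules underlies an iterated mutation of $(P_i)$, and two sequences with the same underlying sequence differ by shifts.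
\end{proof}

\section{Lifting to the sphere}\label{sec:lift}

\begin{proposition}\label{prop:lift}
For every field $k$ and every $F\in\mathsf{Pic}_k(Q)$ there is $G\in\mathsf{Pic}_{\mathbb{S}}(Q)$ with $G_k(P_q)\simeq F(P_q)$ for all $q$.
\end{proposition}

The objects $E_i=G(P_i)$ will come from Corollary~\ref{cor:trans}. The difficulty is to find maps $f_a$ between them whose composites form bases of the groups $[E_j,E_i]$. The maps $F(a^*)$ need not be integral, which is why the proposition prescribes $G_k$ only on objects. Knowing the ranks of the groups $[E_j,E_i]$ is not enough either. Consider the $\mathbb{Z}$-linear category with objects $1,2,3$, with morphism groups freely generated by the identities and by $x\colon1\to2$, $y\colon2\to3$, $z\colon1\to3$, and with $yx=2z$. It has the ranks of the path category of $\bullet\to\bullet\to\bullet$ and becomes isomorphic to it over $\mathbb{Q}$, but modulo $2$ the morphism $z$ is an additional generator. We must count generators at every prime. They are counted by extensions between simple modules, and the dual sequence realizes the simple modules over $\mathbb{S}$,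 where Lemma~\ref{lem:fib}(3) transports the count from $k$ to all primes.

\begin{proof}
\emph{Step 1: objects.} The sequence $(F(P_i))$ is exceptional of length $n$ over $k$, so it arises from $(P_i)$ by mutations and shifts. The same operations applied to $(P_i)$ over $\mathbb{S}$ give a full exceptional sequence $(E_i)$ over $\mathbb{S}$ with $(E_i)_k\simeq F(P_i)$. Let $(S_n,\dots,S_1)$ be its dual sequence.

\emph{Step 2: mapping spectra.} The residue fields of $\pi_0\mathbb{S}=\mathbb{Z}$ are the prime fields $\ell$. Over each $\ell$ both sequences remain exceptional. By Lemmas~\ref{lem:bc} and~\ref{lem:single} the fibers of the perfect $\mathbb{S}$-modules $\mathsf{map}(E_j,E_i)$ and $\mathsf{map}(S_i,S_j)$ have at most one nonzero homotopy group. By Lemma~\ref{lem:fib}(3) these modules are shifts of finite free modules, and shift and rank can be read off over $k$. First, $\mathsf{map}(F(P_j),F(P_i))\simeq k^{\oplus Q(q_i,q_j)}$, so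
\begin{equation}\label{eq:E}
\mathsf{map}(E_j,E_i)\simeq\mathbb{S}^{\oplus Q(q_i,q_j)}.
\end{equation}
Second, $T_i=F^{-1}((S_i)_k)$ has values
\[T_i(q_j)=\mathsf{map}(P_j,T_i)\simeq\mathsf{map}((E_j)_k,(S_i)_k)\simeq\mathsf{map}(E_j,S_i)_k,\]
which is $k$ for $j=i$ and $0$ otherwise by Lemma~\ref{lem:dual}. So $T_i$ is the simple module at $q_i$. Let $n_{ij}$ be the number of arrows $q_i\to q_j$. By (H2), $\mathsf{map}(T_i,T_j)\simeq\Sigma^{-1}k^{n_{ij}}$ for $i\ne j$, so
\begin{equation}\label{eq:S}
\mathsf{map}(S_i,S_j)\simeq\Sigma^{-1}\mathbb{S}^{n_{ij}}\qquad(i\ne j).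
\end{equation}

\emph{Step 3: generators.} Let $\Lambda$ be the $\mathbb{Z}$-linear category with objects $1,\dots,n$ and $\Lambda(j,i)=[E_j,E_i]$. By \eqref{eq:E} this group is free of rank $|Q(q_i,q_j)|$; it is $\mathbb{Z}\cdot\mathrm{id}$ for $j=i$ and zero for $j>i$. Hence the morphisms between distinct objects form an ideal $J$, and for $j<i$
\[V(j,i)=(J/J^2)(j,i)=\operatorname{coker}\Big(\bigoplus_{j<m<i}\Lambda(m,i)\otimes\Lambda(j,m)\to\Lambda(j,i)\Big).\]
We claim that $V(j,i)$ is free of rank $n_{ij}$.

Let $\ell$ be a prime field, $\Lambda_\ell=\ell\otimes\Lambda$ and $J_\ell=\ell\otimes J$. By right exactness of the tensor product, $\ell\otimes V(j,i)=(J_\ell/J_\ell^2)(j,i)$. By \eqref{eq:E} and Lemma~\ref{lem:bc}, the compact generators $(E_m)_\ell$ have mapping spectra concentrated in degree $0$, and they span the category $\Lambda_\ell$. Recall the Morita theorem for stable $\infty$-categories: if a presentable stable $\ell$-linear $\infty$-category has a compact generator $E$ with $\mathsf{map}(E,E)$ discrete, then $\mathsf{map}(E,-)$ is an equivalence onto the derived $\infty$-category of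 right $[E,E]$-modules. With $E=\bigoplus_m(E_m)_\ell$, right modules are $\ell$-linear functors from $\Lambda_\ell^{\mathrm{op}}$ to vector spaces, and $X$ corresponds to $m\mapsto\mathsf{map}((E_m)_\ell,X)$. By Lemma~\ref{lem:dual}, $(S_i)_\ell$ corresponds to the module $W_i$ with value $\ell$ at $i$ and $0$ elsewhere. So \eqref{eq:S} gives $\dim\operatorname{Ext}^1(W_i,W_j)=n_{ij}$.

On the other hand, there is an exact sequence $0\to J_\ell(-,i)\to\Lambda_\ell(-,i)\to W_i\to0$ whose middle term is projective, with $\operatorname{Hom}(\Lambda_\ell(-,i),W_j)=W_j(i)=0$. Therefore $\operatorname{Ext}^1(W_i,W_j)\cong\operatorname{Hom}(J_\ell(-,i),W_j)$. Since $J_\ell$ acts by zero on $W_j$, such a homomorphism factors through $(J_\ell/J_\ell^2)(-,i)$. On this quotient $J_\ell$ acts by zero as well, so the homomorphisms to $W_j$ are the linear forms on its value at $j$. Thus $\dim_\ell\ell\otimes V(j,i)=n_{ij}$ for $\ell=\mathbb{Q}$ and for all $\ell=\mathbb{F}_p$. A finitely generated abelian group with nonzero $p$-torsion has larger dimension over $\mathbb{F}_p$ than over $\mathbb{Q}$, so $V(j,i)$ is free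 of rank $n_{ij}$.

\emph{Step 4: the functor.} For $j<i$ choose elements $f_a\in\Lambda(j,i)$, indexed by the arrows $a\colon q_i\to q_j$, that lift a basis of $V(j,i)$. Let $G$ be the functor with family $(E,f)$ from Lemma~\ref{lem:free}. We show by induction on $i-j\geq 0$ that the $f_w$ with $w\in Q(q_i,q_j)$ generate the group $\Lambda(j,i)$. For $i=j$ the generator is the identity. For $j<i$ the group is generated by the $f_a$ and by $J^2(j,i)$. By induction $J^2(j,i)$ is generated by composites $f_{w'}f_{w''}$ with $w'\in Q(q_i,q_m)$, $w''\in Q(q_m,q_j)$ and $j<m<i$, and $f_{w'}f_{w''}=f_{w''w'}$. So $|Q(q_i,q_j)|$ elements generate a free abelian group of that rank, and they form a basis. By \eqref{eq:E} and Lemma~\ref{lem:crit}, $G$ is an equivalence, and $G_k(P_i)\simeq(E_i)_k\simeq F(P_i)$.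
\end{proof}

\section{Arbitrary acyclic quivers}\label{sec:C}

Rigidity and lifting reduce the comparison of Picard groups to the comparison of the groups $\operatorname{Out}_0$.

\begin{proposition}\label{prop:reduce}
Let $R$ be admissible and $R\to k$ a morphism to a field. Then $\varphi\colon\mathsf{Pic}_R(Q)\to\mathsf{Pic}_k(Q)$ is injective, respectively surjective, if and only if $\varphi^0\colon\operatorname{Out}_0(\pi_0(R)Q)\to\operatorname{Out}_0(kQ)$ is.
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:out}, $\varphi^0$ is the restriction $\mathsf{Pic}^0_R(Q)\to\mathsf{Pic}^0_k(Q)$ of $\varphi$. By Proposition~\ref{prop:rigid}, $\varphi^{-1}(\mathsf{Pic}^0_k(Q))=\mathsf{Pic}^0_R(Q)$. Hence $\ker\varphi=\ker\varphi^0$, and $\varphi^0$ is surjective if $\varphi$ is. Conversely let $\varphi^0$ be surjective and $F\in\mathsf{Pic}_k(Q)$. Take $G$ as in Proposition~\ref{prop:lift}. Then $\varphi(G_R)=G_k$ and $G_k^{-1}F\in\mathsf{Pic}^0_k(Q)$ both lie in the image of $\varphi$, and so does $F$.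
\end{proof}

\begin{remark}
For a forest both groups $\operatorname{Out}_0$ are trivial, so Proposition~\ref{prop:reduce} gives \eqref{eq:tree} without Theorem~\ref{thm:known}. It also recovers that theorem: for any $R\to k$, the composite $\mathsf{Pic}_k(Q)\cong\mathsf{Pic}_{\mathbb{S}}(Q)\to\mathsf{Pic}_R(Q)$ is a section of base change.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:C}(1)]
The field $k$ serves as an auxiliary target. Let $F\in\mathsf{Pic}_{\mathbb{S}}(Q)$ with $F_{\mathbb{Z}}$ trivial. Then $F_k$ is trivial, so $F\in\mathsf{Pic}^0_{\mathbb{S}}(Q)$ by Proposition~\ref{prop:rigid}, and $F$ is trivial since $\mathsf{Pic}^0_{\mathbb{S}}(Q)\cong\mathsf{Pic}^0_{\mathbb{Z}}(Q)$ by Proposition~\ref{prop:out}. Now let $F\in\mathsf{Pic}_{\mathbb{Z}}(Q)$. By Proposition~\ref{prop:lift} there is $G\in\mathsf{Pic}_{\mathbb{S}}(Q)$ with $G_k^{-1}F_k\in\mathsf{Pic}^0_k(Q)$. By Proposition~\ref{prop:rigid}, $G_{\mathbb{Z}}^{-1}F$ lies in $\mathsf{Pic}^0_{\mathbb{Z}}(Q)$, which is the image of $\mathsf{Pic}^0_{\mathbb{S}}(Q)$. So $F$ lies in the image of $\mathsf{Pic}_{\mathbb{S}}(Q)$.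
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}(2)]
By Proposition~\ref{prop:reduce} we must decide when $\varphi^0\colon\operatorname{Out}_0(\mathbb{Z}Q)\to\operatorname{Out}_0(kQ)$ is bijective.

\emph{Case 1: no arrow is parallel to a different path.} By Lemma~\ref{lem:thin} this case contains all forests, and $\varphi^0$ is the $b_1$-th power of the map $\{\pm1\}\to k^\times$. It is bijective if and only if $b_1=0$ or $\{\pm1\}\to k^\times$ is bijective. The first condition says that $Q$ is a forest, and the second that $k$ has exactly three elements.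

\emph{Case 2: an arrow $\alpha\colon s\to t$ is parallel to a path $w\ne\alpha$.} We show that $\varphi^0$ is never bijective. The path $w$ does not contain $\alpha$: if $w=w''\alpha w'$, then $w'\in Q(s,s)$ and $w''\in Q(t,t)$ are identities, so $w=\alpha$. For a commutative ring $A$ and $c\in A$ let $\theta_c$ be the endofunctor of $AQ$ with $\theta_c(\alpha)=\alpha+cw$ that fixes all other arrows. Then $\theta_c(w)=w$, so $\theta_c\theta_{c'}=\theta_{c+c'}$ and $\theta_c\in\operatorname{Aut}_0(AQ)$. The additive group of $A$ thus enters, and it distinguishes $\mathbb{Z}$ from every field.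

Let $k$ have characteristic $p>0$. Then $\theta_p\in\operatorname{Aut}_0(\mathbb{Z}Q)$ becomes the identity over $k$. It is not a conjugation, since conjugations send $\alpha$ to $\pm\alpha$ while $\alpha$ and $w$ are distinct basis elements. So $\varphi^0$ is not injective.

Let $k$ have characteristic $0$, so that $\mathbb{Z}Q(s,t)\subset kQ(s,t)$. Suppose that the class of $\theta_{1/2}$ is the image of $\psi\in\operatorname{Aut}_0(\mathbb{Z}Q)$. Then there is $c\in k^\times$ with $\psi(x)=c\,\theta_{1/2}(x)$ for all $x\in\mathbb{Z}Q(s,t)$. From $\psi(\alpha)=c\alpha+\frac{c}{2}w$ we see that $c$ is an even integer. From $\psi(w)=cw$ we get $w=c\,\psi^{-1}(w)$, so the basis element $w$ is divisible by $2$ in $\mathbb{Z}Q(s,t)$, which is false. So $\varphi^0$ is not surjective.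

The two cases give the criterion. If $Q$ is not a forest, the criterion fails for $k=\mathbb{F}_2$, which proves the last assertion.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CB}
Crawley-Boevey, \emph{Exceptional sequences of representations of quivers}, 1993.

\bibitem{HR}
Happel and Ringel, \emph{Tilted algebras}.

\bibitem{HA}
Lurie, \emph{Higher Algebra}.

\bibitem{HTT}
Lurie, \emph{Higher Topos Theory}.

\bibitem{Ringel}
Ringel, \emph{The braid group action on the set of exceptional sequences of a hereditary Artin algebra}, Contemp. Math. 171, 1994.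

\bibitem{Sanchez}
\'Alvaro S\'anchez, \emph{Abstract representation theory via coherent Auslander-Reiten diagrams}, arXiv:2511.02731 (2025).

\end{thebibliography}
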